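# Unit points of a lattice box and the congruence modulo $p^{3k}$ for rectangular coefficients

## The unit points of a box and the polynomial $F$

Let $\omega$ be an imaginary quadratic algebraic integer with
$$\omega^2-T\omega+N=0,\qquad T,N\in\mathbb Z,\qquad \Delta:=T^2-4N<0,$$
and let $p$ be a rational prime that is **inert**, meaning that $X^2-TX+N$ is irreducible modulo $p$. For odd $p$ this says exactly $\left(\frac{\Delta}{p}\right)=-1$, which includes $p\nmid\Delta$. We work in
$$\mathcal O=\mathcal O_{\omega,p}=\mathbb Z_p[\omega]=\mathbb Z_p\oplus\mathbb Z_p\,\omega ,$$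
the ring of integers of the unramified quadratic extension of $\mathbb Q_p$. Write $v$ for its valuation, with $v(p)=1$, and $\bar\omega=T-\omega$ for the conjugate. We shall use the following facts all the time.

* $\mathcal O/p\mathcal O=\mathbb F_p[X]/(X^2-TX+N)$ is the field $\mathbb F_{p^2}$. So an element is a unit if and only if it is not in $p\mathcal O$.
* Since $1,\omega$ is a basis, $n+m\omega\in p^j\mathcal O$ if and only if $p^j\mid n$ and $p^j\mid m$. Hence $v(n+m\omega)=\min(v(n),v(m))$ for integers $n,m$.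
* $\omega\bmod p\notin\mathbb F_p$, so $\omega$ and $1+\omega$ are units. For odd $p$ also $\lambda:=\bar\omega-\omega$ is a unit, because $\lambda^2=\Delta$.
* The Frobenius $x\mapsto x^p$ of $\mathbb F_{p^2}$ swaps the two roots of $X^2-TX+N$. So $\omega^p\equiv\bar\omega\pmod p$.
* $\mathcal O$ is complete, and for $y\in p\mathcal O$ the series $(1+y)^{-2}=\sum_{j\ge0}(-1)^j(j+1)y^j$ converges.

Now take $k\ge1$, put $q=p^k$, and look at the box of lattice points $n+m\omega$ with $1\le n,m\le q$.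

**Definition.** The unit points of the box, and the polynomial attached to them, are
$$U=U(q)=\{n+m\omega:\ 1\le n,m\le q,\ \text{not both divisible by }p\},\qquad F(\alpha)=\prod_{x\in U}(x+q\alpha)\quad(\alpha\in\mathcal O).$$

The whole box represents $\mathcal O/q\mathcal O$, so $U$ is a set of representatives of $(\mathcal O/q\mathcal O)^\times$. If $\alpha=a+b\omega$ with integers $a,b$, then $F(\alpha)$ is the product of the unit points of the box translated by $q\alpha$. Every $F(\alpha)$ is a unit. We also need power sums over $U$ and over the line: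
$$S_j=S_j(q)=\sum_{x\in U}x^{-j},\qquad H_j=H_j(q)=\sum_{1\le n\le q,\ p\nmid n}n^{-j}.$$

**Example.** Let $\omega=i$ and $p=q=3$. Then $U(3)$ consists of the eight points $1+i$, $2+2i$, $1+2i$, $2+i$, $1+3i$, $3+i$, $2+3i$, $3+2i$. Multiplying them in these pairs gives
$$F(0)=4i\cdot 5i\cdot 10i\cdot 13i=2600 .$$
Four of the points, $3+i,\ 3+2i,\ 1+3i,\ 2+3i$, lie on the right or top edge of the box. In one dimension the point $n=q$ is a multiple of $p$ and drops out; in two dimensions the edges $n=q$ and $m=q$ do contain unit points. Keep this in mind.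

What $F$ is for: it compares certain products over large lattice rectangles with the same products over rectangles that are $p$ times smaller. Everything below rests on one question: how little does $F(\alpha)$ depend on $\alpha$?

## Rectangular coefficients and the congruence modulo $p^{3k}$

**Definition.** For $A,B\in\mathbb Z$ and $C,D\ge1$ the rectangular coefficient is
$$\mathcal R_\omega(A,B;C,D)=\frac{\prod_{n=0}^{C-1}\prod_{m=0}^{D-1}\bigl(A+B\omega-(n+m\omega)\bigr)}{\prod_{n=1}^{C}\prod_{m=1}^{D}(n+m\omega)}\in\mathbb Q(\omega).$$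

It imitates $\binom AC=\prod_{n=0}^{C-1}(A-n)\big/\prod_{n=1}^{C}n$, with intervals replaced by rectangles. We view it as an element of $\mathbb Q_p(\omega)$. Throughout, with $A,B,C,D$ fixed,
$$\tau=A+B\omega,\qquad \kappa=C+D\omega,\qquad \sigma=\tau-\kappa,\qquad R_j=\mathcal R_\omega(p^jA,p^jB;p^jC,p^jD),$$
and congruences modulo $p^j$ mean that the difference lies in $p^j\mathcal O$.

The following problem comes from Kevin Calderon, "Ljunggren--Jacobsthal and Bailey-Type Congruences for Rectangular Gaussian Binomial Coefficients", arXiv:2608.00347 (2026). Let $p>5$ with $p\nmid\Delta$ and $\left(\frac{\Delta}{p}\right)=-1$. Prove or disprove: for every $k\ge1$ and all integers $A\ge C\ge1$, $B\ge D\ge1$,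
$$R_k\equiv R_{k-1}\pmod{p^{3k}\mathcal O},$$
and consequently $(R_k)_{k\ge0}$ converges in $\mathcal O$. The claim is true, in a slightly wider range.

**Theorem 1.** Let $p\ge5$ be inert, $k\ge1$, $A,B\in\mathbb Z$, $C,D\ge1$. Then $R_0\in\mathcal O$, $R_k\equiv R_{k-1}\pmod{p^{3k}\mathcal O}$, and $(R_k)_{k\ge0}$ converges in $\mathcal O$.

Some cases by hand. If $A=C$ and $B=D$, numerator and denominator agree and every $R_k$ is $1$. If $0\le A<C$ and $0\le B<D$, the numerator contains the factor $0$, and every $R_k$ is $0$. If $C=D=1$, then $R_0=\tau/(1+\omega)$.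

Let us compute $R_1$ once. Take $\omega=i$, $p=3$, $A=2$, $B=C=D=1$. (The prime $3$ is outside the theorem; we shall see why.) Then $R_0=(2+i)/(1+i)=(3-i)/2$. This is not in $\mathbb Z[i]$, but it is integral at $3$. The numerator of $R_1$ is the product of $n+mi$ over $n\in\{4,5,6\}$, $m\in\{1,2,3\}$, and the denominator is the product over $n,m\in\{1,2,3\}$. The only factors divisible by $3$ are $6+3i=3(2+i)$ above and $3+3i=3(1+i)$ below. Hence
$$R_1=\frac{2+i}{1+i}\cdot\frac{F(1)}{F(0)}=R_0\,\frac{F(1)}{F(0)} .$$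
Multiplying out,
$$\begin{aligned}F(1)&=\underbrace{(4+i)(4+2i)(4+3i)}_{20+90i}\ \underbrace{(5+i)(5+2i)(5+3i)}_{70+144i}\ \underbrace{(6+i)(6+2i)}_{34+18i}\\&=-558280+104040\,i,\end{aligned}$$
so $F(1)-F(0)=-560880+104040\,i=9(-62320+11560\,i)$, and $3$ divides neither $62320$ nor $11560$. Thus $R_1-R_0$ has valuation exactly $2$: the congruence modulo $3^{3}$ fails, the one modulo $3^2$ holds.

## Peeling off the multiples of $p$

The example shows the general mechanism. We first make sure that $R_{k-1}$ is integral, so that a congruence for $R_k/R_{k-1}$ can be multiplied by it.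

**Lemma 2.** For any inert $p$, $\mathcal R_\omega(A,B;C,D)\in\mathcal O$.

*Proof.* The numerator is the product of $n+m\omega$ over integers $(n,m)\in(A-C,A]\times(B-D,B]$, the denominator the same product over $(0,C]\times(0,D]$. If a numerator factor is $0$ there is nothing to show. Otherwise, since $v(n+m\omega)=\min(v(n),v(m))$ counts the $j\ge1$ for which $p^j$ divides both $n$ and $m$, each product has valuation
$$\sum_{j\ge1}\#\{(n,m):\ p^j\mid n,\ p^j\mid m\}.$$
For each $j$ the count is (number of multiples of $p^j$ in the first interval) times (the same in the second). Any $C$ consecutive integers contain at least $\lfloor C/p^j\rfloor$ multiples of $p^j$, and $(0,C]$ contains exactly that many; likewise for $D$. So the numerator has at least the valuation of the denominator. $\square$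

**Lemma 3.** For any inert $p$, with $G=\{a+b\omega:\ 0\le a<C,\ 0\le b<D\}$,
$$R_k=R_{k-1}\prod_{\gamma\in G}\frac{F(\gamma+\sigma)}{F(\gamma)} .$$

*Proof.* Cut the rectangles of $R_k$ into $q\times q$ boxes. The numerator rectangle is $(q(A-C),qA]\times(q(B-D),qB]$. Since $\sigma=(A-C)+(B-D)\omega$, it is the disjoint union of the $CD$ boxes $q(\gamma+\sigma)+(0,q]^2$, $\gamma\in G$. The denominator rectangle $(0,qC]\times(0,qD]$ is the disjoint union of the boxes $q\gamma+(0,q]^2$.

The factors outside $p\mathcal O$ in the box at $q\alpha$ are the $x+q\alpha$ with $x\in U$, with product $F(\alpha)$. So they contribute $\prod_\gamma F(\gamma+\sigma)$ to the numerator and $\prod_\gamma F(\gamma)$ to the denominator. The factors in $p\mathcal O$ are the $n+m\omega$ with $n=pn'$, $m=pm'$. In the numerator, $(n',m')$ runs exactly over the numerator rectangle $(\frac qp(A-C),\frac qpA]\times(\frac qp(B-D),\frac qpB]$ of $R_{k-1}$, and similarly in the denominator. So they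 are $p$ times the factors of $R_{k-1}$, and there are $CDq^2/p^2$ of them above and below. The powers of $p$ cancel. Nothing was divided by a numerator factor, so the identity also holds when some factor is $0$; then both sides are $0$. $\square$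

So it suffices to show $F(\alpha)\equiv F(0)\pmod{q^3}$ for all $\alpha\in\mathcal O$. With $e_j\in\mathcal O$ the elementary symmetric functions of the inverses $x^{-1}$, $x\in U$, we have $F(\alpha)/F(0)=\prod_{x\in U}(1+q\alpha/x)=\sum_jq^j\alpha^je_j$. For odd $p$ this gives
$$\frac{F(\alpha)}{F(0)}\equiv1+q\alpha S_1+\tfrac12q^2\alpha^2\,(S_1^2-S_2)\pmod{q^3}.\tag{1}$$
The target has become: $S_1\in q^2\mathcal O$ and $S_2\in q\mathcal O$.

## Where Wolstenholme's pairing meets the edges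

Half of the target follows by permuting residue classes.

**Lemma 4.** If $(p^2-1)\nmid j$, then $S_j\in q\mathcal O$. If $(p-1)\nmid j$, then $H_j\in q\mathbb Z_p$.

*Proof.* Modulo $q$, $S_j$ depends only on the classes of the $x\in U$, and these run through $(\mathcal O/q\mathcal O)^\times$. Let $g\in\mathcal O$ reduce to a generator of $\mathbb F_{p^2}^\times$. Multiplication by $g$ permutes $(\mathcal O/q\mathcal O)^\times$, so $g^{-j}S_j\equiv S_j$, that is $(g^{-j}-1)S_j\equiv0\pmod q$. If $(p^2-1)\nmid j$, then $g^{-j}\not\equiv1\pmod p$, so $g^{-j}-1$ is a unit. For $H_j$ use a generator of $\mathbb F_p^\times$ and $(\mathbb Z/q)^\times$ in the same way. $\square$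

For $p\ge5$ this gives $S_2\in q\mathcal O$, but only $S_1\in q\mathcal O$, hence only $R_k\equiv R_{k-1}\pmod{p^{2k}}$. No argument that permutes residues can do better: replacing a representative $x$ by $x+q\delta$ changes $S_1$ by about $-q\delta x^{-2}$. So $S_1$ modulo $q^2$ depends on which representatives we took, and the shape of the box must enter.

In one dimension the shape enters by pairing $n$ with $q-n$ on $\{1\le n\le q,\ p\nmid n\}$:
$$2H_1=\sum_{p\nmid n}\Bigl(\frac1n+\frac1{q-n}\Bigr)=q\sum_{p\nmid n}\frac1{n(q-n)}\equiv-qH_2\pmod{q^2},$$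
and for $p\ge5$ Lemma 4 gives $H_2\in q\mathbb Z_p$, so $H_1\in q^2\mathbb Z_p$.

The obvious copy for the box is $x\mapsto q(1+\omega)-x$, the reflection in the center of $[0,q]^2$. It fails at the edges: the unit point $q+m\omega$ with $p\nmid m$ goes to $(q-m)\omega$, which is not in the box. For $p=3$, $\omega=i$, let us see what the edges do. Using $\frac{1+i}{i}=1-i$, the four interior points give
$$\frac1{1+i}+\frac1{2+2i}+\frac1{1+2i}+\frac1{2+i}=\Bigl(\frac34+\frac35\Bigr)(1-i)=\frac{27}{20}(1-i),$$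
and the four edge points give
$$\frac1{1+3i}+\frac1{3+i}+\frac1{2+3i}+\frac1{3+2i}=\Bigl(\frac25+\frac5{13}\Bigr)(1-i)=\frac{51}{65}(1-i).$$
The interior sum is divisible by $27$; the edge sum only by $3$. In total $S_1(3)=\frac{111}{52}(1-i)$ has valuation $1$, not $2$. The edges cannot be ignored.

## A reflection that keeps the edges, and the proof of Theorem 1

The way out is that each edge is itself a line with its own pairing. So reflect the interior in the center of the box, and each edge in its own midpoint. Coordinatewise: reflect $n\mapsto q-n$ for $n<q$ and let $q$ stay fixed. The price is that the reflection is $x\mapsto -x+q\beta(x)$ with a correction $\beta$ that is not constant. It takes only three values on $U$, and its deviation from a constant lives on the edges, where sums are one-dimensional.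

**Lemma 5.** Let $p$ be odd and inert, and for $x=n+m\omega\in U$ put $\beta(x)=1+\omega+[n=q]+[m=q]\,\omega$, where $[\,\cdot\,]$ is $1$ if the statement holds and $0$ otherwise. Then
$$2S_1\equiv-q\sum_{x\in U}\beta(x)x^{-2}-q^2\sum_{x\in U}\beta(x)^2x^{-3}\pmod{q^3}.\tag{2}$$
Consequently
$$2S_1\equiv-q\left[(1+\omega)S_2+(\omega+\omega^{-2})H_2\right]\pmod{q^2}.\tag{3}$$
If $p\ge5$, then $S_1\in q^2\mathcal O$.

*Proof.* **Step 1: the involution.** We check that the new reflection maps $U$ to itself. On $\{1,\dots,q\}$ let $n'=q-n$ for $n<q$ and $q'=q$. In both cases $n'=-n+q(1+[n=q])$, this is an involution, and $p\mid n'$ if and only if $p\mid n$. So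
$$x=n+m\omega\ \longmapsto\ x'=n'+m'\omega=-x+q\beta(x)$$
is an involution of $U$. (For $p=3$, $\omega=i$: $3+i\mapsto-(3+i)+3(2+i)=3+2i$.)

**Step 2: summing inverses.** We express $S_1$ through itself. Expanding the geometric series,
$$\frac1{x'}=-\frac1x\Bigl(1-\frac{q\beta(x)}x\Bigr)^{-1}\equiv-\frac1x-\frac{q\beta(x)}{x^2}-\frac{q^2\beta(x)^2}{x^3}\pmod{q^3}.$$
Sum over $x\in U$. The left side sums to $S_1$, because $x\mapsto x'$ permutes $U$. This is (2).

**Step 3: separating the edges.** We split the first sum in (2). The points of $U$ with $n=q$ are $q+m\omega$ with $p\nmid m$; those with $m=q$ are $n+q\omega$ with $p\nmid n$. Hence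
$$\sum_{x\in U}\beta(x)x^{-2}=(1+\omega)S_2+\sum_{p\nmid m}(q+m\omega)^{-2}+\omega\sum_{p\nmid n}(n+q\omega)^{-2},\tag{4}$$
with $n,m$ in $\{1,\dots,q\}$. Modulo $q$ the last two terms are $\omega^{-2}H_2$ and $\omega H_2$. Inserting this in (2), modulo $q^2$, gives (3).

**Step 4: $p\ge5$.** Then neither $p^2-1$ nor $p-1$ divides $2$, so $S_2$ and $H_2$ are divisible by $q$ by Lemma 4. By (3), and since $2$ is a unit, $S_1\in q^2\mathcal O$. $\square$

**Proof of Theorem 1.** Let $p\ge5$. By Lemmas 4 and 5, $S_1\in q^2\mathcal O$ and $S_2\in q\mathcal O$, so (1) gives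
$$F(\alpha)\equiv F(0)\pmod{q^3}\qquad\text{for every }\alpha\in\mathcal O.\tag{5}$$
All values of $F$ are units, so each quotient $F(\gamma+\sigma)/F(\gamma)$ in Lemma 3 is $\equiv1\pmod{q^3}$. Since $R_{k-1}\in\mathcal O$ by Lemma 2, $R_k\equiv R_{k-1}\pmod{p^{3k}\mathcal O}$. Also $R_0\in\mathcal O$ by Lemma 2. The differences $R_k-R_{k-1}\in p^{3k}\mathcal O$ tend to $0$, so $(R_k)$ is a Cauchy sequence in the complete ring $\mathcal O$ and converges there. $\blacksquare$

This contains the claim as posed, with $p>5$, $A\ge C$, $B\ge D$.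

## The prime $3$ always fails

The only place where $p\ge5$ was used (beyond $p$ odd) is $H_2\in q\mathbb Z_p$: an edge sum. For $p=3$ this breaks, and (3) tells us by exactly how much.

**Theorem 6.** If $3$ is inert, then for $p=3$ and all $k\ge1$, $A,B\in\mathbb Z$, $C,D\ge1$
$$R_k\equiv R_{k-1}\bigl(1-3^{3k-1}CD(\tau-\kappa)(\omega+\omega^{-2})\bigr)\pmod{3^{3k}},$$
and $\omega+\omega^{-2}$ is a unit. Hence the congruence modulo $3^{3k}$ fails for every $\omega$ and every $k$ (for suitable $A,B,C,D$ with $A\ge C$, $B\ge D$), while the one modulo $3^{3k-1}$ always holds.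

*Proof.* **Step 1: $S_2$ and $H_2$ modulo $q$.** We need the two inputs of (3). Since $8\nmid2$, Lemma 4 gives $S_2\in q\mathcal O$. Inversion permutes the units modulo $q$, so
$$H_2(q)\equiv\sum_{n\le q,\,3\nmid n}n^2=\frac{q(q+1)(2q+1)}6-9\cdot\frac{\frac q3\left(\frac q3+1\right)\left(\frac{2q}3+1\right)}6\pmod q.$$
The subtracted term equals $\frac q2\left(\frac q3+1\right)\left(\frac{2q}3+1\right)\in q\mathbb Z_3$. The first term is $\frac q3\cdot\frac{(q+1)(2q+1)}2$ with $\frac{(q+1)(2q+1)}2\equiv\frac12\equiv2\pmod3$. Hence $H_2(q)\equiv\frac{2q}3\pmod q$.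

**Step 2: $F$ modulo $q^3$.** By (3), $2S_1\equiv-\frac{2q^2}3(\omega+\omega^{-2})\pmod{q^2}$, so $S_1\equiv-\frac{q^2}3(\omega+\omega^{-2})\pmod{q^2}$. In particular $S_1^2\in\frac{q^4}9\mathcal O\subset q\mathcal O$, because $27\mid q^3$. So in (1) the quadratic term is $0$ modulo $q^3$, and
$$\frac{F(\alpha)}{F(0)}\equiv1-3^{3k-1}\alpha(\omega+\omega^{-2})\pmod{3^{3k}}.$$

**Step 3: the product over $G$.** Since $2(3k-1)\ge3k$, products of two deviations from $1$ vanish modulo $3^{3k}$. Therefore $\prod_{\gamma\in G}F(\gamma+\sigma)/F(\gamma)\equiv1-3^{3k-1}(\omega+\omega^{-2})\sum_{\gamma\in G}\sigma$ with $\sum_{\gamma\in G}\sigma=CD\sigma$. Lemmas 3 and 2 give the formula, and with it $R_k\equiv R_{k-1}\pmod{3^{3k-1}}$.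

**Step 4: failure.** We have $\omega+\omega^{-2}=\omega^{-2}(\omega^3+1)$ and $\omega^3+1\equiv(\omega+1)^3\not\equiv0\pmod3$, so this is a unit. Take $C=D=1$ and $A,B\ge1$ with $\tau\not\equiv0,\ 1+\omega\pmod3$; this is possible, as there are nine classes. Then $R_0=\tau/(1+\omega)$ is a unit, $R_{k-1}\equiv R_0\pmod3$ is a unit, and $\tau-\kappa=\tau-(1+\omega)$ is a unit. So $R_k-R_{k-1}$ has valuation exactly $3k-1$. $\blacksquare$

For $\omega=i$, $\tau=2+i$, $k=1$ the theorem predicts $R_1/R_0\equiv1-9(i-1)\pmod{27}$. This matches the computation above: $F(0)=2600\equiv-1\pmod9$, and $F(1)-F(0)=9(-62320+11560i)\equiv9(-1+i)\pmod{27}$.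

So among odd inert primes the exact range of validity of the claim is $p\ge5$.

## Statements about the next digit

From now on $p\ge5$. Can the exponent $3k$ be raised? Let $b=B_{p-3}$ be the Bernoulli number, with the convention $B_1=-\frac12$. By the von Staudt–Clausen theorem it lies in $\mathbb Z_p$, since $(p-1)\nmid(p-3)$; "$p\mid b$" is meant in $\mathbb Z_p$. Recall $\lambda=\bar\omega-\omega$, and put
$$u=\frac{\bar\omega^3-\omega}{(\bar\omega-\omega)^3}.$$

**Theorem 7.** Let $p\ge5$ be inert, $A,B\in\mathbb Z$, $C,D\ge1$, $k\ge1$. Then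
$$R_k\equiv R_{k-1}\Bigl(1-\frac{p^{3k}}3B_{p-3}\,CD\,(\tau-\kappa)\bigl(\omega+\omega^{-2}+p^{k-1}u\,\tau\bigr)\Bigr)\pmod{p^{3k+1}}.$$

**Corollary 8.** Fix $p\ge5$ inert and $k\ge1$. The congruence $R_k\equiv R_{k-1}$ holds modulo $p^{3k+1}$ for all $A\ge C\ge1$, $B\ge D\ge1$ if and only if $p\mid B_{p-3}$, or $k\ge2$ and $T\equiv N\equiv1\pmod p$.

**Theorem 9 (hexagonal case).** Let $\omega=\frac{1+\sqrt{-3}}2$ $(T=N=1)$ and $p\ge5$, $p\equiv2\pmod3$. Then for all $k\ge1$ (and $A,B\in\mathbb Z$, $C,D\ge1$)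
$$R_k\equiv R_{k-1}\Bigl(1-\frac{p^{4k-1}}9\,\omega^2B_{p-3}\,CD\,\tau(\tau-\kappa)\Bigr)\pmod{p^{4k}}.$$
In particular $R_k\equiv R_{k-1}\pmod{p^{4k-1}}$, and for every $k$ the exponent $4k-1$ is optimal if $p\nmid B_{p-3}$.

The plan: expand $F(\alpha)/F(0)$ modulo $q^4$. This needs $S_1$ modulo $q^3$, which Lemma 5 will express through $S_2$ and $H_2$. Then reduce $S_2(p^k)$ and $H_2(p^k)$ to $k=1$, and compute those two sums modulo $p^2$.

## $S_1$ modulo $q^3$, and descent from $p^k$ to $p$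

**Lemma 10.** Let $p\ge5$ be inert. Then $2S_1\equiv-q\left[(1+\omega)S_2+(\omega+\omega^{-2})H_2\right]\pmod{q^3}$.

*Proof.* This upgrades (3) by one factor $q$. Neither $p^2-1$ nor $p-1$ divides $3$, so $S_3,H_3\equiv0\pmod q$ by Lemma 4.

In (2) we need $\sum\beta^2x^{-3}$ modulo $q$. No point of $U$ has $n=m=q$, so $\beta^2$ is $(2+\omega)^2$ on the edge $n=q$, $(1+2\omega)^2$ on the edge $m=q$, and $(1+\omega)^2$ elsewhere. Modulo $q$ the edge sums of $x^{-3}$ are $\omega^{-3}H_3$ and $H_3$. So $\sum\beta^2x^{-3}$ is modulo $q$ a linear combination of $S_3$, $\omega^{-3}H_3$, $H_3$ with coefficients in $\mathcal O$, hence $0$.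

In (4) we need the edge sums modulo $q^2$:
$$\sum_{p\nmid m}(q+m\omega)^{-2}\equiv\omega^{-2}H_2-2q\omega^{-3}H_3\equiv\omega^{-2}H_2,\qquad \sum_{p\nmid n}(n+q\omega)^{-2}\equiv H_2-2q\omega H_3\equiv H_2\pmod{q^2}.$$
Insert both in (2). $\square$

**Lemma 11.** Let $p\ge5$ be inert and $q=p^k$, $k\ge1$. Then
$$S_2(p^k)\equiv p^{2k-2}S_2(p)\pmod{p^{2k}},\qquad H_2(pq)\equiv pH_2(q)\pmod{p^2q}.$$

*Proof.* **Step 1: $S_2$.** We tile the box of side $pq$ by boxes of side $q$. Each element of $U(pq)$ is uniquely $x+q\gamma$ with $x\in U(q)$ and $\gamma\in\Gamma=\{a+c\,\omega:0\le a,c<p\}$. Expanding $(x+q\gamma)^{-2}=x^{-2}(1+q\gamma/x)^{-2}$,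
$$S_2(pq)=\sum_{j\ge0}(-1)^j(j+1)\,q^j\Bigl(\sum_{\gamma\in\Gamma}\gamma^j\Bigr)S_{j+2}(q).$$
The term $j=0$ is $p^2S_2(q)$. For the rest,
$$\sum_{\gamma}\gamma=\frac{p^2(p-1)}2(1+\omega)\in p^2\mathcal O,\qquad \sum_\gamma\gamma^2=p(1+\omega^2)\sum_{a<p}a^2+2\omega\Bigl(\frac{p(p-1)}2\Bigr)^2\in p\,\mathcal O,$$
and $S_3,S_4,S_5\in q\mathcal O$ by Lemma 4, because $p^2-1\ge24$. So the terms $j=1,2,3$ lie in $q\cdot p^2\cdot q\,\mathcal O$, $q^2\cdot p\cdot q\,\mathcal O$, $q^3\cdot q\,\mathcal O$, and those with $j\ge4$ in $q^4\mathcal O$. All are in $p^2q^2\mathcal O$, since $p\mid q$. Thus $S_2(pq)\equiv p^2S_2(q)\pmod{(pq)^2}$. If $S_2(p^k)\equiv p^{2k-2}S_2(p)\pmod{p^{2k}}$, multiplying by $p^2$ gives $S_2(p^{k+1})\equiv p^{2k}S_2(p)\pmod{p^{2k+2}}$; the case $k=1$ is trivial. This is the first claim, by induction.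

**Step 2: $H_2$.** In the same way, writing the integers as $n+qa$ with $0\le a<p$,
$$H_2(pq)\equiv pH_2(q)-2q\,\frac{p(p-1)}2\,H_3(q)+3q^2\Bigl(\sum_{a<p}a^2\Bigr)H_4(q)\pmod{q^3}.$$
Here $H_3(q)\in q\mathbb Z_p$ puts the second term in $pq^2\mathbb Z_p$. Since $p\mid\sum_{a<p}a^2=\frac{(p-1)p(2p-1)}6$, the third is in $pq^2\mathbb Z_p$ too. Both $pq^2$ and $q^3$ are divisible by $p^2q$. $\square$

## Power sums and the Bernoulli number $B_{p-3}$

We recall three textbook facts. Put $s_i=\sum_{n=1}^{p-1}n^i$.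

* For $i\ge1$: $s_i=\sum_{r=0}^i\binom irB_{i-r}\frac{p^{r+1}}{r+1}$.
* Von Staudt–Clausen: $pB_j\in\mathbb Z_p$ for all $j$, and $B_j\in\mathbb Z_p$ unless $j>0$ and $(p-1)\mid j$.
* Kummer: if $i\equiv j\pmod{p-1}$ are positive, even and not divisible by $p-1$, then $B_i/i\equiv B_j/j\pmod p$.

For $1\le n\le p-1$ define $q_n\in\mathbb Z$ by $n^{p-1}=1+pq_n$. (These $q_n$ have nothing to do with $q=p^k$.)

**Lemma 12.** Let $p\ge5$. Then
$$s_i\equiv pB_i\pmod{p^2}\quad(1\le i\le p-2),\tag{6}$$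
$$H_2(p^k)\equiv\tfrac23\,p^k\,b\pmod{p^{k+1}}\quad(k\ge1),\tag{7}$$
$$\sum_{n=1}^{p-1}q_n\,n^{-2}\equiv\tfrac b3\pmod p.\tag{8}$$

*Proof.* **Step 1: (6).** For $i\le p-2$ all $B_{i-r}$ are in $\mathbb Z_p$, and for $r\ge1$ the number $r+1\le p-1$ is a unit. So the terms with $r\ge1$ lie in $p^2\mathbb Z_p$.

**Step 2: $s_{2p-4}\equiv pB_{2p-4}\pmod{p^2}$.** We need this exponent because $n^{2p-4}$ will appear in Step 3. The $r=1$ term vanishes because $2p-5\ge5$ is odd and so $B_{2p-5}=0$. The $r=2$ term contains $p^3/3$ and $B_{2p-6}$, so it has valuation at least $3-1=2$. For $r\ge3$ we have $r+1\le2p-3<p^2$, so $v(r+1)\le1$ and the valuation is at least $(r+1)-1-1\ge2$.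

**Step 3: $k=1$.** Since $2p-4\equiv p-3\pmod{p-1}$, Kummer's congruence gives $B_{2p-4}\equiv\frac{2p-4}{p-3}\,b\equiv\frac43b\pmod p$. Now $n^{p-3}=n^{-2}(1+pq_n)$ and $n^{2p-4}=n^{p-3}(1+pq_n)$, hence
$$n^{-2}\equiv n^{p-3}(1-pq_n)= 2n^{p-3}-n^{2p-4}\pmod{p^2}.$$
Summing, $H_2(p)\equiv2s_{p-3}-s_{2p-4}\equiv2pb-\frac43pb=\frac23pb\pmod{p^2}$.

**Step 4: all $k$.** If (7) holds for $k$, then Lemma 11 gives $H_2(p^{k+1})\equiv pH_2(p^k)\equiv\frac23p^{k+1}b\pmod{p^{k+2}}$.

**Step 5: (8).** Summing $n^{p-3}=n^{-2}(1+pq_n)$ gives $p\sum q_nn^{-2}=s_{p-3}-H_2(p)\equiv pb-\frac23pb=\frac{pb}3\pmod{p^2}$. $\square$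

**Example.** For $p=5$, $b=B_2=\frac16$. Modulo $25$ the inverses of $1,4,9,16$ are $1,19,14,11$, so $H_2(5)\equiv45\equiv20$. And $\frac23\cdot5\cdot\frac16=\frac59\equiv5\cdot14=70\equiv20$.

## The sum $S_2(p)$ modulo $p^2$

This is the one genuinely two-dimensional computation.

**Lemma 13.** Let $p\ge5$ be inert. Then $S_2(p)\equiv\frac23\,p\,b\,u\pmod{p^2}$.

*Proof.* We sum over horizontal rows $m=$ const.

**Step 1: the top row $m=p$.** Here $n$ runs over $1,\dots,p-1$, and as $H_3(p)\in p\mathbb Z_p$,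
$$\sum_{n<p}(n+p\omega)^{-2}\equiv H_2(p)-2p\,\omega H_3(p)\equiv\tfrac23pb\pmod{p^2}.$$

**Step 2: a full row in closed form.** Let $1\le m\le p-1$, so $n$ runs over all of $1,\dots,p$. We want $\sum_n(X+n)^{-2}$ at $X=m\omega$. Put
$$f(X)=\prod_{n=1}^p(X+n)=L+pg,\qquad L=X^p-X,\quad g\in\mathbb Z[X],\ \deg g\le p-1,$$
which is possible because $f\equiv X^p-X\pmod p$ and both are monic of degree $p$. At $X=m\omega$ we have $L\equiv m(\omega^p-\omega)\equiv m\lambda\pmod p$, a unit, so we may divide by $L$ and $f$. From $f'=-1+pX^{p-1}+pg'$ and $f''=p(p-1)X^{p-2}+pg''$ we get modulo $p^2$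
$$f'^2\equiv1-2p(X^{p-1}+g'),\qquad f''\equiv p(-X^{p-2}+g''),\qquad f^{-2}\equiv L^{-2}\Bigl(1-\frac{2pg}L\Bigr).$$
Since $\sum_n(X+n)^{-2}=-(f'/f)'=(f'^2-ff'')/f^2$,
$$\sum_{n=1}^p\frac1{(X+n)^2}\equiv\frac1{L^2}-p\Bigl[\frac{2X^{p-1}}{L^2}-\frac{X^{p-2}}L\Bigr]-p\Bigl[\frac{g''}L+\frac{2g'}{L^2}+\frac{2g}{L^3}\Bigr]\pmod{p^2}.\tag{9}$$
We now sum the three parts over $X=m\omega$, $1\le m\le p-1$. The brackets are needed only modulo $p$.

**Step 3: the first bracket contributes $0$.** Modulo $p$, $m^{p-1}\equiv1$, so at $X=m\omega$ it is $\bigl(\frac{2\omega^{p-1}}{\lambda^2}-\frac{\omega^{p-2}}\lambda\bigr)m^{-2}$, and $\sum_mm^{-2}\equiv0\pmod p$ because $(p-1)\nmid2$.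

**Step 4: the bracket with $g$ only sees one coefficient.** A monomial $g_aX^a$ of $g$, $0\le a\le p-1$, gives modulo $p$
$$g_a\Bigl(\frac{a(a-1)\omega^{a-2}}\lambda+\frac{2a\,\omega^{a-1}}{\lambda^2}+\frac{2\omega^a}{\lambda^3}\Bigr)m^{a-3}.$$
The sum $\sum_mm^{a-3}$ is $0$ modulo $p$ unless $(p-1)\mid(a-3)$. As $-3\le a-3\le p-4$ and $p-1\ge4$, this forces $a=3$, where the sum is $p-1\equiv-1$.

**Step 5: $g_3\equiv\frac b3\pmod p$.** Write $\prod_{n=1}^{p-1}(X+n)=\sum_i\epsilon_iX^{p-1-i}$, so $\epsilon_i$ is the $i$-th elementary symmetric function of $1,\dots,p-1$. Newton's identities read $i\epsilon_i=\sum_{j=1}^i(-1)^{j-1}\epsilon_{i-j}s_j$. For $1\le i\le p-2$ all $s_j$ here are divisible by $p$ by (6), and $i$ is a unit, so $p\mid\epsilon_i$. Then every term with $j<i$ is divisible by $p^2$, and $i\,\epsilon_i\equiv(-1)^{i-1}s_i\pmod{p^2}$. The coefficient of $X^3$ in $f=(X+p)\prod_{n<p}(X+n)$ is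
$$\epsilon_{p-3}+p\,\epsilon_{p-4}\equiv\epsilon_{p-3}\equiv\frac{(-1)^{p-4}s_{p-3}}{p-3}\equiv-\frac{pb}{p-3}\equiv\frac{pb}3\pmod{p^2},$$
where $p\mid\epsilon_{p-4}$ because $p-4\ge1$. As $L$ has no $X^3$ term, this coefficient is $pg_3$. (Check for $p=5$: $f=X^5+15X^4+85X^3+225X^2+274X+120$, so $g_3=17\equiv2$, and $\frac b3=\frac1{18}\equiv2\pmod5$.) With the factor $-p$ from (9) and the $-1$ from Step 4, the bracket with $g$ contributes
$$\frac{pb}3\Bigl(\frac{6\omega}\lambda+\frac{6\omega^2}{\lambda^2}+\frac{2\omega^3}{\lambda^3}\Bigr).$$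

**Step 6: the term $L^{-2}$.** This one is needed modulo $p^2$. Put $\lambda_0=\omega^p-\omega\equiv\lambda\pmod p$. Since $m^p=m(1+pq_m)$, we have $L(m\omega)=m\lambda_0+pmq_m\omega^p$, so
$$L(m\omega)^{-2}\equiv m^{-2}\lambda_0^{-2}\Bigl(1-2pq_m\frac{\omega^p}{\lambda_0}\Bigr)\pmod{p^2}.$$
Sum over $m$. As $p\mid H_2(p)$, we may replace $\lambda_0$ by $\lambda$ everywhere, and $\omega^p$ by $\bar\omega$. By (7) and (8),
$$\sum_mL(m\omega)^{-2}\equiv\lambda^{-2}H_2(p)-2p\,\frac{\bar\omega}{\lambda^3}\cdot\frac b3\equiv\frac{2pb}3\cdot\frac{\lambda-\bar\omega}{\lambda^3}=-\frac{2pb}3\cdot\frac\omega{\lambda^3}\pmod{p^2}.$$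

**Step 7: total.** Adding Steps 1, 3, 5, 6 and using $1+\omega/\lambda=\bar\omega/\lambda$,
$$S_2(p)\equiv\frac{2pb}3\Bigl[1+\frac{3\omega}\lambda+\frac{3\omega^2}{\lambda^2}+\frac{\omega^3}{\lambda^3}-\frac\omega{\lambda^3}\Bigr]=\frac{2pb}3\Bigl[\frac{\bar\omega^3}{\lambda^3}-\frac\omega{\lambda^3}\Bigr]=\frac{2pb}3\,u\pmod{p^2}.\qquad\square$$

## The expansion modulo $q^4$ and the proof of Theorem 7

**Step 1: $F$ modulo $q^4$.** We extend (1) by one term. By Newton's identities $e_3=\frac16(S_1^3-3S_1S_2+2S_3)\in q\mathcal O$, since $S_1\in q^2\mathcal O$, $S_3\in q\mathcal O$ and $6$ is a unit. So $q^3\alpha^3e_3\in q^4\mathcal O$. Also $S_1^2\in q^4\mathcal O$. Hence $F(\alpha)/F(0)\equiv1+q\alpha S_1-\frac12q^2\alpha^2S_2\pmod{q^4}$. Insert $S_1$ from Lemma 10 and $S_2(q)\equiv p^{2k-2}S_2(p)\pmod{q^2}$ from Lemma 11. This gives $F(\alpha)/F(0)\equiv1+h(\alpha)\pmod{q^4}$ with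
$$h(\alpha)=-\frac{q^2}2\left[\alpha(\alpha+1+\omega)\,p^{2k-2}S_2(p)+\alpha(\omega+\omega^{-2})H_2(q)\right].$$

**Step 2: the product becomes a sum.** By (5), $F(\alpha)/F(0)-1\in q^3\mathcal O$. So products of two deviations lie in $q^6\mathcal O$, and Lemmas 3 and 2 give
$$R_k\equiv R_{k-1}\Bigl(1+\sum_{\gamma\in G}\bigl(h(\gamma+\sigma)-h(\gamma)\bigr)\Bigr)\pmod{q^4}.$$

**Step 3: the sum over $G$.** We have $\sum_{\gamma\in G}2\gamma=CD\bigl((C-1)+(D-1)\omega\bigr)=CD(\kappa-1-\omega)$. Moreover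
$$(\gamma+\sigma)(\gamma+\sigma+1+\omega)-\gamma(\gamma+1+\omega)=\sigma(2\gamma+\sigma+1+\omega),$$
which sums to $CD\,\sigma(\kappa-1-\omega+\sigma+1+\omega)=CD\,\sigma(\kappa+\sigma)=CD\,\sigma\tau$. The linear part of $h$ contributes $\sum_\gamma\sigma=CD\sigma$. Therefore
$$R_k\equiv R_{k-1}\Bigl(1-\frac{q^2}2\,CD\,\sigma\left[p^{2k-2}S_2(p)\,\tau+(\omega+\omega^{-2})H_2(q)\right]\Bigr)\pmod{q^4}.\tag{10}$$

**Step 4: inserting the values.** By Lemma 13 and (7),
$$\frac{q^2}2\,p^{2k-2}S_2(p)\equiv\frac{p^{4k-1}}3\,b\,u\pmod{p^{4k}},\qquad\frac{q^2}2\,H_2(q)\equiv\frac{p^{3k}}3\,b\pmod{p^{3k+1}}.\tag{11}$$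
Since $4k\ge3k+1$, we may reduce (10) modulo $p^{3k+1}$ and insert (11). With $p^{4k-1}=p^{3k}p^{k-1}$ and $\sigma=\tau-\kappa$ this is Theorem 7. $\blacksquare$

## When the exponent rises

**Proof of Corollary 8.** **Step 1: when $\omega+\omega^{-2}$ vanishes modulo $p$.** We have $\omega+\omega^{-2}=\omega^{-2}(\omega^3+1)=\omega^{-2}(\omega+1)(\omega^2-\omega+1)$, and $\omega+1$ is a unit. So $\omega+\omega^{-2}\equiv0\pmod p$ if and only if $\omega^2-\omega+1\equiv0\pmod p$. The minimal polynomial of $\omega\bmod p$ over $\mathbb F_p$ is $X^2-TX+N$, so this holds if and only if $T\equiv N\equiv1\pmod p$.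

**Step 2: "if".** If $p\mid b$, or if $k\ge2$ and $T\equiv N\equiv1$, then the correction in Theorem 7 is $0$ modulo $p^{3k+1}$. In the second case both $\omega+\omega^{-2}$ and $p^{k-1}u\tau$ are divisible by $p$. As $R_{k-1}\in\mathcal O$, the congruence follows.

**Step 3: "only if", setup.** Suppose $p\nmid b$, and that it is not the case that $k\ge2$ and $T\equiv N\equiv1$. We find a counterexample with $C=D=1$ and $A,B\ge1$; every class of $\tau$ modulo $p$ is realized by such $A,B$. Here $\kappa=1+\omega$ and $R_0=\tau/(1+\omega)$, and $R_{k-1}\equiv R_0\pmod p$ by Theorem 1. If $\tau\not\equiv0,\ 1+\omega\pmod p$, then $R_{k-1}$ and $\tau-\kappa$ are units, and by Theorem 7 the difference $R_k-R_{k-1}$ has valuation exactly $3k$ as soon as $\omega+\omega^{-2}+p^{k-1}u\tau$ is a unit.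

**Step 4: $k\ge2$ and $(T,N)\not\equiv(1,1)$.** Then $\omega+\omega^{-2}$ is a unit by Step 1 and $p^{k-1}u\tau\equiv0$. So any $\tau\not\equiv0,\ 1+\omega$ works.

**Step 5: $k=1$.** The map $\tau\mapsto\omega+\omega^{-2}+u\tau$ on $\mathbb F_{p^2}$ is not identically $0$. Otherwise $\omega+\omega^{-2}\equiv0$ and $u\equiv0$. The first gives $\omega^3\equiv-1$, hence $\bar\omega^3\equiv-1$ by Frobenius; the second gives $\omega\equiv\bar\omega^3\equiv-1\in\mathbb F_p$, a contradiction. A nonzero polynomial of degree at most $1$ has at most one zero. So at least $p^2-3>0$ classes satisfy $\tau\not\equiv0$, $\tau\not\equiv1+\omega$ and $\omega+\omega^{-2}+u\tau\not\equiv0$. For them $R_1-R_0$ has valuation exactly $3$. $\blacksquare$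

**Proof of Theorem 9.** **Step 1: the constants.** Here $\Delta=-3$, and $p\equiv2\pmod3$ means that $p$ is inert. From $\omega^2=\omega-1$ we get $\omega^3=\omega^2-\omega=-1$, so $\omega^{-2}=-\omega$ and $\omega+\omega^{-2}=0$ exactly. Also $\bar\omega^3=-1$, $\lambda=1-2\omega$ and $\lambda^3=\Delta\lambda=-3\lambda$. Hence
$$u=\frac{-1-\omega}{-3\lambda}=\frac{1+\omega}{3(1-2\omega)}=\frac{\omega^2}3,$$
because $\omega^2(1-2\omega)=\omega^2-2\omega^3=\omega^2+2=\omega+1$.

**Step 2: the formula.** In (10), which holds modulo $q^4=p^{4k}$, the $H_2$ term is absent. The $S_2$ term is given modulo $p^{4k}$ by (11): its coefficient is $\frac{p^{4k-1}}3bu=\frac{p^{4k-1}}9\omega^2b$. This is the stated congruence, and it gives $R_k\equiv R_{k-1}\pmod{p^{4k-1}}$.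

**Step 3: optimality.** Let $p\nmid b$, $C=D=1$, and $A,B\ge1$ with $\tau\not\equiv0,\ 1+\omega\pmod p$. Then $R_{k-1}\equiv R_0=\tau/(1+\omega)\pmod p$ is a unit, and so are $\tau$, $\tau-\kappa$, $\omega^2$, $9$ and $b$. So $R_k-R_{k-1}$ has valuation exactly $4k-1$. $\blacksquare$
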